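\title{The gap between the choice number and the chromatic number of toroidal graphs}

\begin{abstract}
We show that the choice number of a graph embeddable in the torus exceeds its chromatic number by at most $2$, and that this is attained; in particular, every $3$-colorable toroidal graph is $5$-choosable. The proof rests on a general inequality: a graph with chromatic number $r$ and maximum average degree $\operatorname{mad}(G)$ has choice number at most $1+\lceil(1-1/r)\operatorname{mad}(G)\rceil$. This is obtained by the kernel method, applied to a color class that meets many edges. The same argument shows that the largest gap is $2$ on each surface of nonnegative Euler characteristic, and that it is $2$ or $3$ on the double torus.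
\end{abstract}

\section{The jump of a surface}\label{sec:intro}

All graphs are finite and simple: a graph with a loop has no proper coloring, and multiple edges affect none of the notions below. We write $|G|$ and $\|G\|$ for the numbers of vertices and edges of $G$, and $d_G(v)$ or $d(v)$ for the degree of $v$. A coloring is \emph{proper} if adjacent vertices receive distinct colors, and the \emph{chromatic number} $\chi(G)$ is the least $k$ such that $G$ has a proper coloring with at most $k$ colors.

A \emph{list assignment} $L$ gives each vertex $v$ a set $L(v)\subseteq\mathbb{N}$ of available colors. An \emph{$L$-coloring} is a proper coloring $c$ with $c(v)\in L(v)$ for all $v$, and $G$ is \emph{$L$-colorable} if it has one. The graph $G$ is \emph{$k$-choosable} if it is $L$-colorable whenever $|L(v)|\ge k$ for all $v$, and the \emph{choice number} $\operatorname{ch}(G)$ is the least such $k$. Taking all lists equal to $\{1,\dots,k\}$ shows that $\chi(G)\le\operatorname{ch}(G)$. One might expect equal lists to be the hardest case, since they create the most conflicts along edges. They are not.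

\begin{example}\label{ex:bip}
In the complete bipartite graph $K_{k,k^k}$, give the $k$ vertices of the first part pairwise disjoint lists of size $k$. There are $k^k$ ways to pick one color from each of these lists; give the resulting $k$-sets as lists to the vertices of the second part. However the first part is colored, the set of colors used is the list of some vertex of the second part, and that vertex cannot be colored. So $\operatorname{ch}(K_{k,k^k})>k$, while $\chi(K_{k,k^k})=2$. For $k=2$ this is the planar graph $K_{2,4}$, with lists $\{1,2\},\{3,4\}$ on one side and $\{1,3\},\{1,4\},\{2,3\},\{2,4\}$ on the other.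
\end{example}

The \emph{jump} $\operatorname{js}(G)=\operatorname{ch}(G)-\chi(G)$ measures how much harder arbitrary lists are than equal lists, and the example shows that it is unbounded over all graphs. On a fixed surface it is bounded. Let $S_g$ be the orientable surface of genus $g$, the sphere with $g$ handles, and put
\[
\operatorname{js}(g)=\max\{\operatorname{js}(G): G \text{ is embeddable in } S_g\}.
\]
For $g\ge1$, Heawood's bound states that every graph embeddable in $S_g$ satisfies
\begin{equation}\label{eq:heawood}
\chi(G)\le\operatorname{ch}(G)\le\Bigl\lfloor\frac{7+\sqrt{1+48g}}{2}\Bigr\rfloor ,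
\end{equation}
so the maximum exists. On the sphere, three known results settle the matter. Every planar graph is $5$-choosable (Thomassen), so the jump is at most $2$ when $\chi\ge3$. Every planar bipartite graph is $3$-choosable (Alon and Tarsi), so the jump is at most $1$ when $\chi=2$. And there are planar $3$-chromatic graphs that are not $4$-choosable (Mirzakhani; Gutner; Voigt and Wirth). Hence $\operatorname{js}(0)=2$. We fix once and for all a planar graph $M$ with
\begin{equation}\label{eq:M}
\chi(M)=3,\qquad \operatorname{ch}(M)\ge5 .
\end{equation}
A planar graph can be drawn in a disc, hence in any surface, so $M$ gives a jump of at least $2$ everywhere.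

The problem treated here, taken from Balachandran and Sankarnarayanan \cite{BS}, is to determine $\operatorname{js}(1)$: how large can the gap between the choice number and the chromatic number be for a \emph{toroidal} graph, that is, a graph embeddable in $S_1$?

The parameter through which the surface will enter is the \emph{maximum average degree}
\[
\operatorname{mad}(G)=\max\bigl\{2\|H\|/|H| : H \text{ a nonempty subgraph of } G\bigr\}.
\]
Euler's formula gives $\operatorname{mad}(G)\le6$ for toroidal $G$, and $\operatorname{mad}(G)\le4$ if $G$ is also bipartite (Lemma~\ref{lem:euler}). Every nonempty subgraph of $G$ has a vertex of degree at most $\lfloor\operatorname{mad}(G)\rfloor$. Deleting such a vertex, coloring the rest by induction and then coloring the vertex gives the \emph{greedy bound}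
\begin{equation}\label{eq:greedy}
\operatorname{ch}(G)\le1+\lfloor\operatorname{mad}(G)\rfloor .
\end{equation}
On the torus this is $7$, the same as \eqref{eq:heawood}, so the jump is at most $2$ when $\chi\ge5$. For bipartite graphs the Alon--Tarsi bound $\operatorname{ch}(G)\le\lceil\operatorname{mad}(G)/2\rceil+1$ gives $\operatorname{ch}(G)\le 3$ on the torus. What remains is $\chi=3$ and $\chi=4$, where the bound $7$ allows jumps of $4$ and $3$. So these facts give only $2\le\operatorname{js}(1)\le4$. The next example shows why degree counting alone cannot do better.

\begin{example}\label{ex:grid}
Triangulate the plane by joining each point of $\mathbb{Z}^2$ to the six points reached by the steps $\pm(1,0)$, $\pm(0,1)$, $\pm(1,1)$. For a subgroup $\Lambda$ of finite index in $\mathbb{Z}^2$, the drawing is invariant under translation by $\Lambda$ and descends to the torus $\mathbb{R}^2/\Lambda$.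
\begin{itemize}
\item Let $\Lambda=\{(i,j): i+2j\equiv0 \pmod 7\}$. The map $(i,j)\mapsto i+2j$ identifies the vertices with $\mathbb{Z}_7$ and the six steps with $\pm1,\pm2,\pm3$, which are all the nonzero residues. The quotient is $K_7$, which is therefore toroidal.
\item Let $\Lambda=m\mathbb{Z}^2$ with $3\mid m$, and call the quotient $T_m$. The six steps are distinct and nonzero modulo $m$, so $T_m$ is a simple $6$-regular graph. Each step changes $i+j$ by a nonzero residue modulo $3$, so $i+j \bmod 3$ is a proper coloring. As $T_m$ contains triangles, $\chi(T_m)=3$.
\end{itemize}
\end{example}

The graphs $K_7$ and $T_m$ have the same degrees, and \eqref{eq:greedy} gives $7$ for both. In passing from the sphere to the torus, the universal bound on the choice number rises from $5$ to $7$, and there are $3$-chromatic toroidal graphs as dense as $K_7$. It is therefore reasonable to guess that the jump rises too. It does not.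

\begin{theorem}\label{thm:torus}
Every $3$-colorable toroidal graph is $5$-choosable, and $\operatorname{js}(1)=2$.
\end{theorem}

The reason is that a small chromatic number is itself a resource for list coloring. Theorem~\ref{thm:torus} follows from a bound in which no surface appears.

\begin{theorem}\label{thm:general}
For every nonempty graph $G$ with $\chi(G)=r$,
\[
\operatorname{ch}(G)\le1+\Bigl\lceil\Bigl(1-\frac1r\Bigr)\operatorname{mad}(G)\Bigr\rceil .
\]
\end{theorem}

For $r=2$ this is the Alon--Tarsi bound quoted above; for $r=3$ and $\operatorname{mad}(G)\le6$ it gives $5$.

The proof replaces degrees by out-degrees in a suitable digraph (Section~\ref{sec:kernels}). We carry this out by hand for $T_m$ in Section~\ref{sec:grid} and in general in Section~\ref{sec:critical}. Section~\ref{sec:surfaces} treats the torus together with the other surfaces of nonnegative Euler characteristic and refines the answer by chromatic number. Section~\ref{sec:double} treats the double torus.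

\section{Kernels and list coloring}\label{sec:kernels}

Greedy coloring along a vertex order needs lists longer than the number of earlier neighbors. This is an out-degree condition for an acyclic orientation, with every edge directed toward its earlier end. On a regular graph the last vertex has full out-degree, so nothing is gained. To balance the out-degrees one must allow directed cycles, and kernels describe when this is permitted.

Our digraphs have no loops and at most one arc in each direction between two vertices. The \emph{underlying graph} has an edge $uv$ whenever there is at least one arc between $u$ and $v$, and the words \emph{neighbor} and \emph{independent} refer to it. The out-degree $d^+(v)$ counts arcs leaving $v$; an edge represented by two opposite arcs, which we call \emph{bidirected}, gives one out-arc at each end. A \emph{kernel} of a digraph $D$ is an independent set $K$ such that every vertex outside $K$ has an arc to a vertex of $K$, and $D$ is \emph{kernel-perfect} if every induced subdigraph of $D$ has a kernel.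

\begin{lemma}[Bondy--Boppana--Siegel]\label{lem:bbs}
Let $D$ be a kernel-perfect digraph with underlying graph $H$. If $|L(v)|\ge d^+(v)+1$ for all $v$, then $H$ is $L$-colorable.
\end{lemma}

\begin{proof}
We use induction on $|H|$; for $|H|=0$ there is nothing to color. Otherwise pick a color $c$ that lies in some list, let $V_c=\{v: c\in L(v)\}\neq\emptyset$, and let $K$ be a kernel of $D[V_c]$. Then $K\ne\emptyset$, since otherwise a vertex of $V_c$ would need an arc to the empty set. Give the vertices of $K$ the color $c$, delete them, and delete $c$ from all remaining lists. A vertex of $V_c\setminus K$ loses one color and at least one out-arc, namely an arc to $K$. A vertex outside $V_c$ loses no color. So the inequality on the lists holds in $D-K$, which is kernel-perfect as an induced subdigraph of $D$. By induction $H-K$ can be colored from the new lists, which do not contain $c$. Since $K$ is independent, the combined coloring is proper.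
\end{proof}

Kernel-perfectness cannot be dropped: the cyclically oriented triangle has all out-degrees equal to $1$ and no kernel, and a triangle is not $2$-choosable. One way to be safe is to bidirect every edge. A maximal independent set is then a kernel, but $d^+(v)=d(v)$ and nothing is saved. The next lemma finds a set of edges on which one may save freely: those meeting an independent set.

\begin{lemma}\label{lem:kp}
Let $A$ be an independent set in a graph $H$ and let $B=V(H)\setminus A$. Bidirect each edge inside $B$, and orient each edge between $A$ and $B$ in one direction, chosen arbitrarily. The resulting digraph $D$ is kernel-perfect.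
\end{lemma}

\begin{proof}
Every induced subdigraph $D[Y]$ arises in the same way from $H[Y]$ and $A\cap Y$, so it suffices to show, by induction on $|H|$, that $D$ has a kernel. If every vertex of $B$ has an arc to $A$, then $A$ is a kernel; this covers the case $B=\emptyset$. Otherwise some $b\in B$ has no arc to $A$. Then every neighbor of $b$ has an arc to $b$: a neighbor in $B$ because the edge is bidirected, and a neighbor in $A$ because the edge is not directed away from $b$. Delete $b$ and all its neighbors, and let $K'$ be a kernel of the remaining digraph. The set $K'\cup\{b\}$ is independent, since $K'$ contains no neighbor of $b$. Every vertex outside it is either a neighbor of $b$, with an arc to $b$, or a vertex of the remaining digraph, with an arc to $K'$. So $K'\cup\{b\}$ is a kernel of $D$.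
\end{proof}

The cyclic triangle again shows that the hypotheses matter: it arises if, with $A$ a single vertex, the edge inside $B$ is given one direction only, or if $A$ is allowed to contain an edge. The simplest positive instance is an even cycle with $A$ one of its two color classes: the cyclic orientation is allowed, all out-degrees are $1$, and so even cycles are $2$-choosable.

In the digraph of Lemma~\ref{lem:kp}, an edge costs one arc if it meets $A$ and two arcs otherwise. As $A$ is independent, exactly $\sum_{v\in A}d(v)$ edges meet $A$, so the number of arcs is
\begin{equation}\label{eq:arcs}
2\|H\|-\sum_{v\in A}d(v).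
\end{equation}
If $H$ is $r$-colorable, some color class $A$ carries at least a $1/r$ fraction of the degree sum $2\|H\|$, and then the average out-degree is at most $1-1/r$ times the average degree. This is the source of the factor in Theorem~\ref{thm:general}.

\section{The triangular grid on the torus}\label{sec:grid}

We show directly that the graphs $T_m$ of Example~\ref{ex:grid} are $5$-choosable. By Lemmas~\ref{lem:bbs} and~\ref{lem:kp} it suffices to choose an independent set $A$ and orient the edges meeting it so that all out-degrees are at most $4$.

Let $n=m^2$ and let $A$ be the color class $i+j\equiv0\pmod3$. An edge at $v$ fails to give an out-arc at $v$ only if it is an $A$--$B$ edge directed into $v$. As $d(v)=6$, each vertex must receive at least $2$ such edges, a total demand of $2n$. The supply is $6|A|=6\cdot n/3=2n$ edges. So there is no slack, and every vertex must receive exactly two.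

The steps $(1,0),(0,1),(-1,-1)$ change $i+j$ by $1$ modulo $3$, and the opposite steps change it by $-1$. Each triple contains exactly one horizontal step. Direct the horizontal $A$--$B$ edges toward $A$ and all other $A$--$B$ edges toward $B$ (Figure~\ref{fig:grid}). A vertex of $A$ receives its two horizontal edges and has $4$ out-arcs. A vertex of $B$ reaches $A$ by one of the two triples of steps; it receives the two non-horizontal edges of that triple, and has $1$ out-arc to $A$ and $3$ out-arcs inside $B$. All out-degrees equal $4$, and $T_m$ is $5$-choosable.

For $K_7$ the same count fails: an independent set is a single vertex and supplies $6$ edges, which is less than the $7$ needed to lower every out-degree even to $5$.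

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.3,>=stealth,shorten >=4pt,shorten <=4pt]
\foreach \x/\y/\p/\q in {1/0/0/0,2/0/3/0,1/1/2/1,3/1/2/1,0/2/1/2,2/2/1/2,1/3/0/3,2/3/3/3,
  0/0/0/1,0/3/0/2,1/2/1/1,1/2/1/3,2/1/2/0,2/1/2/2,3/0/3/1,3/3/3/2,
  0/0/1/1,2/1/1/0,1/2/0/1,2/1/3/2,1/2/2/3,3/3/2/2}
  \draw[->,thick] (\x,\y)--(\p,\q);
\foreach \x/\y/\p/\q in {1/0/2/0,0/1/1/1,2/2/3/2,1/3/2/3,0/1/0/2,1/0/1/1,2/2/2/3,3/1/3/2,
  2/0/3/1,1/1/2/2,0/2/1/3}
  \draw[<->,dashed,gray] (\x,\y)--(\p,\q);
\foreach \x in {0,1,2,3} \foreach \y in {0,1,2,3}
  \filldraw[fill=white] (\x,\y) circle (2pt);
\foreach \x/\y in {0/0,3/0,0/3,3/3,1/2,2/1}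
  \fill (\x,\y) circle (2.6pt);
\end{tikzpicture}
\caption{The $6$-regular $3$-chromatic graph $T_3$ on the torus; opposite sides of the square are identified. The black vertices form an independent set $A$. Horizontal edges meeting $A$ point into $A$, the other edges meeting $A$ point away from it, and the dashed edges carry arcs in both directions. Every vertex has out-degree $4$.}
\label{fig:grid}
\end{figure}

\section{Large independent sets in critical graphs}\label{sec:critical}

In $T_m$, symmetry turned the equality of supply and demand into an orientation. In general a favorable total count does not do this: a vertex of $B$ with no neighbor in $A$ can receive nothing, however many edges meet $A$ elsewhere. The remedy is to find a part $X$ of the graph on which the orientation exists, to color the rest first, and to finish on $X$. For this the rest must be colorable, which leads to minimal counterexamples.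

Let $k\ge1$ be an integer. A pair $(G,L)$ is \emph{$k$-critical} if $|L(v)|\ge k$ for all $v$, the graph $G$ is not $L$-colorable, and $G-Y$ is $L$-colorable for every nonempty $Y\subseteq V(G)$.

\begin{lemma}\label{lem:crit}
\begin{enumerate}
\item[(i)] If $G$ is not $k$-choosable, then $(H,L)$ is $k$-critical for some nonempty induced subgraph $H$ of $G$ and some list assignment $L$.
\item[(ii)] If $(G,L)$ is $k$-critical, then $G$ is connected, every vertex has degree at least $k$, and $|G|\ge k+1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Take $L$ with all lists of size at least $k$ such that $G$ is not $L$-colorable, and let $H$ be a minimal induced subgraph that is not $L$-colorable. It is nonempty because the empty graph is $L$-colorable.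

(ii) If $G$ were disconnected, each component would be of the form $G-Y$ with $Y\neq\emptyset$, and their $L$-colorings would combine to one of $G$. If $d(v)\le k-1$, an $L$-coloring of $G-v$ would leave a color of $L(v)$ unused on the neighbors of $v$. A vertex and $k$ of its neighbors give $|G|\ge k+1$.
\end{proof}

The central statement is that in a $k$-critical graph the number of arcs \eqref{eq:arcs} exceeds $(k-1)|G|$ for every independent set $A$: not even the \emph{average} out-degree can be brought down to $k-1$. It is a version of a theorem of Kierstead and Rabern \cite{KR}; we give a complete proof.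

\begin{proposition}\label{prop:main}
Let $(G,L)$ be $k$-critical and let $A$ be an independent set of $G$. Then
\[
\sum_{v\in A}d(v)\le2\|G\|-(k-1)|G|-1 .
\]
\end{proposition}

Two points must be settled: what to demand of the orientation on $X$, and how to choose $X$. For the first, suppose $G-X$ is already colored and let $H=G[X]$. A vertex $v\in X$ has lost $d_G(v)-d_H(v)$ neighbors and at most that many colors. If $v$ receives $t$ of the $A$--$B$ edges of $H$, its out-degree is $d_H(v)-t$, and Lemma~\ref{lem:bbs} needs $d_H(v)-t+1\le k-(d_G(v)-d_H(v))$, that is, $t\ge d_G(v)-(k-1)$. The demand at $v$ thus does not depend on $X$. This leaves us free to choose $X$ by an extremal principle, and the right choice is a minimal set on which supply meets demand.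

Recall Hall's theorem: a bipartite graph with parts $P$ and $Q$ has a matching covering every vertex of $P$ if and only if every $T\subseteq P$ has at least $|T|$ neighbors in $Q$.

\begin{lemma}\label{lem:orient}
Let $F$ be a graph and let $s$ assign a nonnegative integer to each vertex. For $Y\subseteq V(F)$ let $e(Y)$ be the number of edges of $F[Y]$ and $s(Y)=\sum_{v\in Y}s(v)$. Let $X$ be minimal under inclusion among the nonempty sets with $e(X)\ge s(X)$. Then $F[X]$ has an orientation in which each $v\in X$ has in-degree at least $s(v)$.
\end{lemma}

\begin{proof}
We first show that every nonempty $S\subseteq X$ meets at least $s(S)$ edges of $F[X]$. The set $X\setminus S$ is a proper subset of $X$. If it is empty, then $e(X\setminus S)=0=s(X\setminus S)$; if not, then $e(X\setminus S)<s(X\setminus S)$ by the minimality of $X$. In both cases the number of edges of $F[X]$ meeting $S$ is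
\[
e(X)-e(X\setminus S)\ge s(X)-s(X\setminus S)=s(S).
\]

Now let $P$ consist of $s(v)$ copies of each $v\in X$, let $Q$ be the edge set of $F[X]$, and join each copy of $v$ to every edge of $F[X]$ incident with $v$. For nonempty $T\subseteq P$, let $S$ be the set of vertices with a copy in $T$. The neighbors of $T$ are exactly the edges of $F[X]$ meeting $S$, and there are at least $s(S)\ge|T|$ of them. By Hall's theorem some matching covers $P$. Direct each edge matched with a copy of $v$ toward $v$, and direct the unmatched edges arbitrarily.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:main}]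
Let $V=V(G)$ and $B=V\setminus A$. Let $F$ be the spanning subgraph of $G$ formed by the edges between $A$ and $B$, and put $s(v)=d_G(v)-(k-1)$, which is positive by Lemma~\ref{lem:crit}(ii). In the notation of Lemma~\ref{lem:orient},
\[
e(V)=\sum_{v\in A}d_G(v),\qquad s(V)=2\|G\|-(k-1)|G| ,
\]
the first because $A$ is independent. Both are integers, so the claim is that $e(V)<s(V)$.

Suppose $e(V)\ge s(V)$. Then there is a minimal nonempty $X\subseteq V$ with $e(X)\ge s(X)$, and Lemma~\ref{lem:orient} orients $F[X]$ with in-degree at least $s(v)$ at each $v\in X$. Let $H=G[X]$, and let $D$ be obtained from $H$ by orienting the edges of $F[X]$ in this way and bidirecting the edges inside $B\cap X$. These are all the edges of $H$, and $D$ is kernel-perfect by Lemma~\ref{lem:kp}. Every edge of $H$ at $v$ gives an out-arc at $v$, except the edges of $F[X]$ directed into $v$. Hence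
\[
d^+(v)\le d_H(v)-s(v)=k-1-\bigl(d_G(v)-d_H(v)\bigr)\qquad(v\in X).
\]

Since $X\ne\emptyset$, criticality gives an $L$-coloring of $G-X$. For $v\in X$ let $L'(v)$ be obtained from $L(v)$ by deleting the colors of the $d_G(v)-d_H(v)$ neighbors of $v$ outside $X$. Then
\[
|L'(v)|\ge k-\bigl(d_G(v)-d_H(v)\bigr)\ge d^+(v)+1 .
\]
By Lemma~\ref{lem:bbs}, $H$ is $L'$-colorable, and the two colorings together form an $L$-coloring of $G$. This contradicts criticality.
\end{proof}

\begin{remark}\label{rem:tight}
The complete graph $K_{k+1}$ with all lists equal to $\{1,\dots,k\}$ is $k$-critical, and the right side of Proposition~\ref{prop:main} is $(k+1)k-(k-1)(k+1)-1=k$. A single vertex gives equality, so the constant $-1$ cannot be improved. Two vertices have degree sum $2k>k$, so the inequality fails for sets that are not independent.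
\end{remark}

\begin{corollary}\label{cor:count}
If $(G,L)$ is $k$-critical and $G$ is $r$-colorable, where $r\ge1$, then
\[
2\Bigl(1-\frac1r\Bigr)\|G\|\ge(k-1)|G|+1 .
\]
\end{corollary}

\begin{proof}
Let $A_1,\dots,A_r$ be the classes of a proper coloring, some possibly empty. Their degree sums add up to $2\|G\|$, so some $A_i$ has degree sum at least $2\|G\|/r$. Proposition~\ref{prop:main} applied to $A_i$ gives $2\|G\|/r\le2\|G\|-(k-1)|G|-1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}]
Let $k=1+\lceil(1-1/r)\operatorname{mad}(G)\rceil$, so that $k-1\ge(1-1/r)\operatorname{mad}(G)$. If $G$ is not $k$-choosable, Lemma~\ref{lem:crit}(i) gives a $k$-critical pair $(H,L)$ with $H$ a nonempty induced subgraph of $G$, and $H$ is $r$-colorable. Dividing the inequality of Corollary~\ref{cor:count} by $|H|$, we get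
\[
\Bigl(1-\frac1r\Bigr)\operatorname{mad}(G)\ge\Bigl(1-\frac1r\Bigr)\frac{2\|H\|}{|H|}\ge k-1+\frac1{|H|}>k-1 ,
\]
a contradiction.
\end{proof}

The proof shows why the theorem involves $\operatorname{mad}(G)$ and not the average degree of $G$: the critical subgraph $H$ is not under our control, so the density of every subgraph must be bounded.

Equality holds in Theorem~\ref{thm:general} for every complete graph. Indeed $\operatorname{mad}(K_r)=r-1$, so $\operatorname{ch}(K_r)=r$ by \eqref{eq:greedy} and $\operatorname{ch}\ge\chi$; and $(1-1/r)(r-1)=r-2+1/r$ has ceiling $r-1$, because $0<1/r\le1$. An example with $\operatorname{ch}>\chi$ appears in Remark~\ref{rem:after}.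

\section{Surfaces of nonnegative Euler characteristic}\label{sec:surfaces}

A \emph{surface} is a compact connected $2$-manifold without boundary, and $\varepsilon(S)$ denotes its Euler characteristic. Thus $\varepsilon(S_g)=2-2g$, and the surfaces with $\varepsilon\ge0$ are the sphere, the projective plane, the torus and the Klein bottle, with $\varepsilon=2,1,0,0$. An embedding of a graph is \emph{cellular} if every face is an open disc. For a cellular embedding of a connected graph $H$ in $S$ with $f$ faces, Euler's formula says $|H|-\|H\|+f=\varepsilon(S)$, and the lengths of the closed walks bounding the faces add up to $2\|H\|$. An arbitrary embedding need not be cellular, so we use the following standard fact \cite[Ch.~3]{MT}: a connected graph embeddable in $S$ has a cellular embedding in some surface $S'$ with $\varepsilon(S')\ge\varepsilon(S)$.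

\begin{lemma}\label{lem:euler}
Let $S$ be a surface with $\varepsilon=\varepsilon(S)$.
\begin{enumerate}
\item[(i)] If $H$ is a connected graph embeddable in $S$ with $|H|\ge3$, then $\|H\|\le3(|H|-\varepsilon)$, and $\|H\|\le2(|H|-\varepsilon)$ if $H$ is bipartite.
\item[(ii)] If $\varepsilon\ge0$ and $G$ is a nonempty graph embeddable in $S$, then $\operatorname{mad}(G)\le6$, and $\operatorname{mad}(G)\le4$ if $G$ is bipartite.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Take a cellular embedding of $H$ with $f$ faces and $|H|-\|H\|+f\ge\varepsilon$. No facial walk has length $0$, since $H$ is connected and has an edge, or length $1$, since $H$ has no loop. As $H$ has no multiple edges, a facial walk of length $2$ runs along one edge $uv$ and back. A facial walk turns back along the same edge only at a vertex of degree $1$, so $d(u)=d(v)=1$ and $H=K_2$, contrary to $|H|\ge3$. Thus all facial walks have length at least $\ell=3$. If $H$ is bipartite, closed walks have even length and we may take $\ell=4$. Then $\ell f\le2\|H\|$, and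
\[
\|H\|\le|H|-\varepsilon+f\le|H|-\varepsilon+\frac{2}{\ell}\|H\| ,
\]
that is, $\|H\|\le\frac{\ell}{\ell-2}(|H|-\varepsilon)$.

(ii) Let $H$ be a nonempty subgraph of $G$. A component $C$ of $H$ with $|C|\ge3$ has $\|C\|\le3|C|$ by (i), and $\|C\|\le2|C|$ in the bipartite case. A component with $|C|\le2$ has $\|C\|\le|C|/2$. Summing over the components bounds $2\|H\|/|H|$ by $6$, and by $4$ in the bipartite case.
\end{proof}

\begin{proposition}\label{prop:upper}
Let $G$ be a nonempty graph embeddable in a surface $S$ with $\varepsilon(S)\ge0$, and let $r=\chi(G)$. Then $r\le7$ and $\operatorname{ch}(G)\le u_r$, where $(u_1,\dots,u_7)=(1,3,5,6,6,6,7)$.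
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:euler}(ii) and \eqref{eq:greedy}, $r\le\operatorname{ch}(G)\le7$. Let $\mu_r=4$ for $r\le2$ and $\mu_r=6$ for $r\ge3$, so that $\operatorname{mad}(G)\le\mu_r$. Theorem~\ref{thm:general} gives $\operatorname{ch}(G)\le1+\lceil(1-1/r)\mu_r\rceil$, and this is $u_r$:
\[
\begin{array}{c|ccccccc}
r&1&2&3&4&5&6&7\\\hline
(1-1/r)\mu_r&0&2&4&9/2&24/5&5&36/7\\
u_r&1&3&5&6&6&6&7\\
u_r-r&0&1&2&2&1&0&0
\end{array}
\]
The last row is recorded for use below.
\end{proof}

\begin{theorem}\label{thm:four}
On each of the sphere, the projective plane, the torus and the Klein bottle, the maximum jump of an embeddable graph equals $2$.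
\end{theorem}

\begin{proof}[Proof of Theorems~\ref{thm:torus} and~\ref{thm:four}]
By Proposition~\ref{prop:upper}, a graph with chromatic number $r$ on one of these surfaces has jump at most $u_r-r\le2$. The planar graph $M$ of \eqref{eq:M} embeds in each of them and has jump at least $5-3=2$. This proves Theorem~\ref{thm:four}, and its case $S=S_1$ is $\operatorname{js}(1)=2$. A nonempty $3$-colorable toroidal graph has $r\le3$, so its choice number is at most $\max(u_1,u_2,u_3)=5$.
\end{proof}

\begin{remark}\label{rem:after}
(a) The upper bound uses neither Heawood's bound nor Thomassen's theorem.

(b) Since $\operatorname{mad}(M)\le6$, the bound of Theorem~\ref{thm:general} for $M$ is at most $5$, while $\operatorname{ch}(M)\ge5$. So equality holds in Theorem~\ref{thm:general} for every planar $3$-chromatic graph that is not $4$-choosable.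

(c) For $r=3$, $k=5$ and a critical toroidal graph on $n$ vertices, Corollary~\ref{cor:count} and Lemma~\ref{lem:euler} read $4n\ge\frac43\|G\|\ge4n+1$. The contradiction comes entirely from the constant $1$; this is the absence of slack seen for $T_m$ in Section~\ref{sec:grid}. Without that constant the argument would give only $\operatorname{ch}\le6$ for $r=3$.
\end{remark}

On the torus the bounds $u_r$ are attained, with two possible exceptions.

\begin{proposition}\label{prop:table}
The maximum of $\operatorname{ch}(G)$ over toroidal graphs $G$ with $\chi(G)=r$ is as follows.
\[
\begin{array}{c|ccccccc}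
r&1&2&3&4&5&6&7\\\hline
\max\operatorname{ch}&1&3&5&5\text{ or }6&5\text{ or }6&6&7
\end{array}
\]
In particular, every toroidal graph with $\chi\ge6$ has $\operatorname{ch}=\chi$, and a toroidal graph with jump $2$ has $(\chi,\operatorname{ch})=(3,5)$ or possibly $(4,6)$.
\end{proposition}

\begin{proof}
The upper bounds are the numbers $u_r$ of Proposition~\ref{prop:upper}. For the lower bounds, take $K_{2,4}$ for $r=2$ (Example~\ref{ex:bip}) and $M$ for $r=3$. For $r=4$ take the disjoint union of $M$ and $K_4$, which is planar, $4$-chromatic and not $4$-choosable. For $r=1,5,6,7$ take $K_r$, a subgraph of the toroidal graph $K_7$ (Example~\ref{ex:grid}). The last sentence follows from the row $u_r-r$, which is $0$ for $r=6,7$ and equals $2$ only for $r=3,4$.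
\end{proof}

We do not determine whether $(\chi,\operatorname{ch})=(4,6)$ or $(5,6)$ occurs on the torus; this does not affect $\operatorname{js}(1)$. The count above does not exclude either pair. For $k=5$ and $\|G\|\le3n$, Corollary~\ref{cor:count} requires $\frac92n\ge4n+1$ when $r=4$ and $\frac{24}5n\ge4n+1$ when $r=5$, and both hold for all $n\ge2$.

\section{The double torus}\label{sec:double}

On $S_2$ we have $\varepsilon=-2$, and Lemma~\ref{lem:euler}(i) allows $3n+6$ edges on $n$ vertices. The resulting bound $6+12/n$ on the average degree is weak for small subgraphs, so we do not pass through $\operatorname{mad}$. Instead we apply Corollary~\ref{cor:count} directly. It now bounds the order of a critical graph from above, while Lemma~\ref{lem:crit}(ii) bounds it from below.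

\begin{theorem}\label{thm:double}
$2\le\operatorname{js}(2)\le3$.
\end{theorem}

\begin{proof}
The graph $M$ gives the lower bound. Let $G$ be embeddable in $S_2$ with $\chi(G)=r$; we show $\operatorname{ch}(G)\le r+3$. If $r=1$, then $G$ has no edge and $\operatorname{ch}(G)=1$. If $r\ge5$, then \eqref{eq:heawood} gives $\operatorname{ch}(G)\le\lfloor(7+\sqrt{97})/2\rfloor=8\le r+3$, since $9<\sqrt{97}<10$.

For $r=2,3,4$ let $k=4,6,7$ respectively; then $k\le r+3$. Suppose $G$ is not $k$-choosable, and let $(H,L)$ be $k$-critical with $H$ an induced subgraph of $G$ and $n=|H|$. Then $H$ is $r$-colorable, embeddable in $S_2$, connected, of minimum degree at least $k$, and $n\ge k+1\ge3$. By Lemma~\ref{lem:euler}(i), $\|H\|\le3n+6$, and $\|H\|\le2n+4$ if $H$ is bipartite. We insert these bounds into Corollary~\ref{cor:count}.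
\begin{itemize}
\item $r=2$, $k=4$. Here $H$ is bipartite and $2n+4\ge\|H\|\ge3n+1$, so $n\le3$, contrary to $n\ge5$.
\item $r=3$, $k=6$. Here $4n+8\ge\frac43\|H\|\ge5n+1$, so $n\le7$. As $n\ge7$, we have $n=7$, and minimum degree at least $6$ forces $H=K_7$, which is not $3$-colorable.
\item $r=4$, $k=7$. Here $\frac92n+9\ge\frac32\|H\|\ge6n+1$, so $n\le16/3$, contrary to $n\ge8$.
\end{itemize}
Thus $\operatorname{ch}(G)\le4,6,7$ for $r=2,3,4$, and the jump is at most $3$ in all cases.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BS}
Niranjan Balachandran and Brahadeesh Sankarnarayanan,
\emph{The choice number versus the chromatic number for graphs embeddable on orientable surfaces},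
arXiv:2102.06993 (2021).

\bibitem{KR}
Kierstead and Rabern,
\emph{Extracting list colorings from large independent sets},
J. Graph Theory.

\bibitem{MT}
Mohar and Thomassen,
\emph{Graphs on Surfaces}.

\end{thebibliography}
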